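\title{Iterated Hopf Ore extensions are not closed under Hopf algebra extensions}

\begin{abstract}
An iterated Hopf Ore extension (IHOE) of a field $\Bbbk$ is a Hopf algebra built from $\Bbbk$ by a finite chain of Hopf subalgebras, each an Ore extension of the previous one. We show that over every field of characteristic zero there is an exact sequence of Hopf algebras $\Bbbk\to K\to H\to J\to\Bbbk$ in which $K$ and $J$ are IHOEs and $H$ is not. The example has Gelfand--Kirillov dimension $8$ and comes from the decomposition of $\mathfrak{sl}_3$ into a maximal parabolic subalgebra and the opposite nilradical. It belongs to a family of connected Hopf algebras attached to decompositions $\mathfrak x=\mathfrak u\oplus\mathfrak g$ of a Lie algebra with $\mathfrak u$ ad-nilpotent, and we determine which members of the family are IHOEs: exactly those for which $\mathfrak x/\operatorname{rad}(\mathfrak x)$ is a product of copies of $\mathfrak{sl}_2(\Bbbk)$. We also show that $H$ is an IHOE whenever $K$ and $J$ are IHOEs and $J$ is commutative.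
\end{abstract}

\section{The question and the results}\label{sec:intro}

Throughout, $\Bbbk$ is a field of characteristic zero, all algebras and tensor products are over $\Bbbk$, and all Lie algebras are finite dimensional.

Let $R$ be an algebra, $\sigma$ an algebra automorphism of $R$, and $\delta$ a $\sigma$-derivation of $R$, that is, a linear map with $\delta(rs)=\sigma(r)\delta(s)+\delta(r)s$. The \emph{Ore extension} $R[x;\sigma,\delta]$ is the algebra generated by $R$ and an element $x$, free as a left $R$-module on $1,x,x^2,\dots$, in which $xr=\sigma(r)x+\delta(r)$ for all $r\in R$. It is of \emph{derivation type} if $\sigma=\mathrm{id}$, and we then write $R[x;\delta]$. An \emph{$n$-step iterated Hopf Ore extension} ($n$-step IHOE) of a Hopf algebra $R$ is a Hopf algebra $H$ with a chain of Hopf subalgebras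
\[
R=H_0\subset H_1\subset\cdots\subset H_n=H
\]
in which each $H_i$ is an Ore extension of $H_{i-1}$. An \emph{IHOE of $\Bbbk$}, or simply an IHOE, is an $n$-step IHOE of $R=\Bbbk$ for some $n\ge0$. Such an algebra has a basis of ordered monomials $x_1^{e_1}\cdots x_n^{e_n}$, and the definition asks that the product and the coproduct can both be built up one variable at a time along the same chain. For an enveloping algebra $U(\mathfrak g)$ we shall see that this is possible exactly when $\mathfrak g$ has a \emph{full flag of subalgebras}, a chain $0=\mathfrak g_0\subset\mathfrak g_1\subset\dots\subset\mathfrak g_m=\mathfrak g$ of subalgebras with $\dim\mathfrak g_i=i$.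

A sequence of Hopf algebra maps $\Bbbk\to K\xrightarrow{\iota}H\xrightarrow{\pi}J\to\Bbbk$ is \emph{exact} if $\iota$ is injective, $\pi$ is surjective, $\ker\pi=H\iota(K)^+$, where $K^+=\ker\varepsilon$ is the augmentation ideal of $K$, and
\[
\iota(K)=H^{\mathrm{co}\,\pi}=\{h\in H:(\mathrm{id}\otimes\pi)\Delta(h)=h\otimes1\}.
\]
We identify $K$ with $\iota(K)$ and call $H$ an extension. The following facts are taken from \cite{YZ}; a Hopf algebra is \emph{connected} if its coradical is one dimensional.
\begin{enumerate}
\item[(I1)] Every $n$-step IHOE of $\Bbbk$ is a connected Hopf algebra of Gelfand--Kirillov (GK) dimension $n$.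
\item[(I2)] Every Hopf subalgebra and every quotient Hopf algebra of an IHOE of $\Bbbk$ is an IHOE of $\Bbbk$.
\item[(I3)] Connected Hopf algebras of finite GK-dimension are closed under extensions.
\end{enumerate}
The question, from \cite{YZ}, is the following.

\begin{quote}
\emph{If $\Bbbk\to K\to H\to J\to\Bbbk$ is exact and $K$ and $J$ are IHOEs of $\Bbbk$, is $H$ an IHOE of $\Bbbk$?}
\end{quote}

One would guess that it is. By (I1) and (I3), $H$ lies in the right ambient class. If $H=K\otimes J$, the chain $(K_i)$ of $K$ followed by the algebras $K\otimes J_i$ is a chain for $H$. If the sequence is $U(\mathfrak n)\to U(\mathfrak x)\to U(\mathfrak x/\mathfrak n)$ for an ideal $\mathfrak n$ of $\mathfrak x$, a full flag of $\mathfrak n$ followed by the preimage of a full flag of $\mathfrak x/\mathfrak n$ is a full flag of $\mathfrak x$. In both cases the chain of $J$ is pulled back to $H$ and placed on top of the chain of $K$. In general the natural pullback of $J_i$ is the subalgebra $\rho^{-1}(H\otimes J_i)$, where $\rho=(\mathrm{id}\otimes\pi)\Delta$,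 and nothing forces it to be a subcoalgebra. This is where the guess fails.

\begin{theorem}\label{thm:main}
There are a connected Hopf algebra $H$ of GK-dimension $8$ and an exact sequence $\Bbbk\to K\to H\to J\to\Bbbk$ with $K=\Bbbk[a_1,a_2]$, where $a_1,a_2$ are primitive, and $J=U(\mathfrak g)$, where $\mathfrak g\cong\mathfrak{gl}_2\ltimes\Bbbk^2$ is a maximal parabolic subalgebra of $\mathfrak{sl}_3$, such that $K$ and $J$ are IHOEs of $\Bbbk$ but $H$ is not.

Explicitly, $H$ is generated by $a_k$, $Y_{ij}$, $z_j$ $(1\le i,j,k\le2)$. The elements $Y_{ij}=E_{ij}-\delta_{ij}E_{33}$ and $z_j=E_{3j}$ satisfy the relations of $\mathfrak g\subset\mathfrak{sl}_3$, the $a_k$ commute, and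
\[
[Y_{ij},a_k]=-\delta_{ik}a_j-\delta_{ij}a_k,\qquad [z_j,a_k]=-a_ja_k .
\]
The $a_k$ and $Y_{ij}$ are primitive, and $\Delta z_j=z_j\otimes1+1\otimes z_j+\sum_kY_{kj}\otimes a_k$.
\end{theorem}

So the answer is no over every field of characteristic zero, even when $K$ and $J$ are cocommutative and $K$ is also commutative. The example is a member of a family.

\begin{definition}\label{def:nil}
A \emph{nil-triple} $(\mathfrak x;\mathfrak u,\mathfrak g)$ is a Lie algebra $\mathfrak x$ with subalgebras $\mathfrak u$ and $\mathfrak g$ such that $\mathfrak x=\mathfrak u\oplus\mathfrak g$ as vector spaces and $\operatorname{ad}_{\mathfrak x}v$ is nilpotent for every $v\in\mathfrak u$.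
\end{definition}

In Section~\ref{sec:construction} we attach to a nil-triple a connected Hopf algebra $H(\mathfrak x;\mathfrak u,\mathfrak g)$, an extension with $K=\mathcal O(U)$, the coordinate ring of the unipotent group $U$ with Lie algebra $\mathfrak u$, and $J=U(\mathfrak g)$. The two ends depend only on $\mathfrak u$ and $\mathfrak g$, while the middle term remembers $\mathfrak x$.

\begin{theorem}\label{thm:family}
Let $(\mathfrak x;\mathfrak u,\mathfrak g)$ be a nil-triple, $K=\mathcal O(U)$ and $H=H(\mathfrak x;\mathfrak u,\mathfrak g)$. Then $K$ is an IHOE of $\Bbbk$, and the following are equivalent.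
\begin{enumerate}
\item[(a)] $H$ is an IHOE of $\Bbbk$.
\item[(b)] There are subalgebras $\mathfrak u=\mathfrak x_0\subset\mathfrak x_1\subset\dots\subset\mathfrak x_m=\mathfrak x$ with $\dim\mathfrak x_i/\mathfrak x_{i-1}=1$.
\item[(c)] $\mathfrak x$ has a full flag of subalgebras.
\item[(d)] $\mathfrak x/\operatorname{rad}(\mathfrak x)$ is a direct product of copies of $\mathfrak{sl}_2(\Bbbk)$.
\item[(e)] $U(\mathfrak x)$ is an IHOE of $\Bbbk$.
\end{enumerate}
Likewise, $J=U(\mathfrak g)$ is an IHOE of $\Bbbk$ if and only if $\mathfrak g/\operatorname{rad}(\mathfrak g)$ is a direct product of copies of $\mathfrak{sl}_2(\Bbbk)$.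
\end{theorem}

In (d) the empty product is allowed. On the positive side, commutativity of the quotient rules out counterexamples.

\begin{theorem}\label{thm:positive}
Let $\Bbbk\to K\to H\xrightarrow{\pi}J\to\Bbbk$ be exact with $K$ and $J$ IHOEs of $\Bbbk$ and $J$ commutative. Then $H$ is an IHOE of $\Bbbk$. More precisely, $H$ is obtained from $K$ by $\operatorname{GKdim}J$ successive Hopf Ore extensions of derivation type.
\end{theorem}

\section{A model with three generators}\label{sec:model}

The mechanism is already visible with $\mathfrak{sl}_2$ in place of $\mathfrak{sl}_3$. Let $e=E_{12}$, $Y=E_{11}-E_{22}$, $z=E_{21}$, so that $[e,z]=Y$, $[Y,e]=2e$, $[Y,z]=-2z$, and let $\mathfrak b=\langle Y,z\rangle$. Let $H$ be the algebra generated by $a,Y,z$ with relations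
\[
[Y,a]=-2a,\qquad [z,a]=-a^2,\qquad [Y,z]=-2z,
\]
and let $a$ and $Y$ be primitive and $\Delta z=z\otimes1+1\otimes z+Y\otimes a$. The first relation is respected because $a$ and $Y$ are primitive. For the other two,
\begin{align*}
[\Delta z,\Delta a]&=-a^2\otimes1-1\otimes a^2+[Y,a]\otimes a=-(a\otimes1+1\otimes a)^2,\\
[\Delta Y,\Delta z]&=-2z\otimes1-2\cdot1\otimes z+Y\otimes[Y,a]=-2\Delta z .
\end{align*}
The term $Y\otimes a$ supplies exactly the cross term $-2a\otimes a$ that the quadratic relation needs. This $H$ is the Hopf algebra $H(\mathfrak{sl}_2;\Bbbk e,\mathfrak b)$ of Section~\ref{sec:construction}, an extension with $K=\Bbbk[a]$ and $J=U(\mathfrak b)$, where $\pi$ kills $a$. One should think of $a$ as the coordinate on the line $\Bbbk e$. Then all the structure is read off from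
\[
e^{\operatorname{ad}(ae)}Y=Y-2a\,e,\qquad e^{\operatorname{ad}(ae)}z=z+aY-a^2e :
\]
the components in $\mathfrak b$ give the coproduct, and the coefficients of $e$ give the commutators with $a$.

The quotient $J$ has the two chains $\Bbbk\subset\Bbbk[Y]\subset J$ and $\Bbbk\subset\Bbbk[z]\subset J$. The first lifts to $H$: the subalgebra $D=\Bbbk[a][Y;\delta]$ with $\delta(a)=-2a$ is a Hopf subalgebra, and $H$ is an Ore extension of $D$ with $zY=(Y+2)z$ and $za=az-a^2$. The second does not lift in this way. If $R$ is a subcoalgebra containing $z$, choose a linear form $\varphi$ on $H$ with $\varphi(1)=\varphi(z)=0$ and $\varphi(a)=1$; then $Y=(\mathrm{id}\otimes\varphi)\Delta z\in R$. The term $Y\otimes a$ records the bracket $[e,z]=Y$, and the difference between the two chains is that $\langle e,Y\rangle$ is a subalgebra of $\mathfrak{sl}_2$ and $\langle e,z\rangle$ is not.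

In general, a subalgebra $\mathfrak a\subset\mathfrak g$ turns out to come from a Hopf subalgebra of $H(\mathfrak x;\mathfrak u,\mathfrak g)$ exactly when $\mathfrak u+\mathfrak a$ is a subalgebra of $\mathfrak x$ (Lemmas~\ref{lem:image} and~\ref{lem:up}). A chain for $H$ therefore produces a chain of subalgebras from $\mathfrak u$ to $\mathfrak x$ whose last step is a subalgebra of codimension one. The algebra $\mathfrak{sl}_2$ has such a subalgebra, namely $\langle e,Y\rangle$, and the model is an IHOE. The algebra $\mathfrak{sl}_3$ has none (Lemma~\ref{lem:codim}), although its parabolic subalgebra $\mathfrak g$ has a full flag.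

\section{Standard facts}\label{sec:facts}

We write $\Delta h=h_{(1)}\otimes h_{(2)}$ with the summation understood, $\varepsilon$ for the counit and $S$ for the antipode. An element $h$ is \emph{primitive} if $\Delta h=h\otimes1+1\otimes h$. The \emph{coradical} $C_0$ of a coalgebra $C$ is the sum of its simple subcoalgebras, and the \emph{coradical filtration} is defined by $C_n=\Delta^{-1}(C\otimes C_{n-1}+C_0\otimes C)$. A bialgebra is connected if $C_0=\Bbbk1$.
\begin{enumerate}
\item[(H1)] The coradical filtration is ascending and exhaustive, and $\Delta C_n\subset\sum_{i=0}^nC_i\otimes C_{n-i}$.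
\item[(H2)] Conversely, if $F_0\subset F_1\subset\cdots$ are subspaces with union $C$ and $\Delta F_n\subset\sum_{i=0}^nF_i\otimes F_{n-i}$, then $C_0\subset F_0$.
\item[(H3)] A connected bialgebra has an antipode (Takeuchi; see \cite[\S5.2]{Montgomery}). Consequently a sub-bialgebra $D$ of a connected Hopf algebra $H$ is a Hopf subalgebra: $D$ is connected, so it has an antipode $S_D$, and $S_D=S|_D$ because both are convolution inverses of the inclusion $D\to H$.
\item[(H4)] (Cartier--Kostant--Milnor--Moore.) In characteristic zero a connected cocommutative Hopf algebra is the enveloping algebra of its Lie algebra of primitive elements, and the primitive elements of $U(\mathfrak g)$ are those of $\mathfrak g$. Hence every Hopf subalgebra $L$ of $U(\mathfrak g)$ equals $U(\mathfrak a)$ with $\mathfrak a=L\cap\mathfrak g$.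
\item[(H5)] (Takeuchi \cite{Takeuchi}.) A commutative Hopf algebra $J$ is faithfully flat over each Hopf subalgebra $L$, and consequently $J^{\mathrm{co}\,q}=L$ for the quotient map $q:J\to J/JL^+$.
\end{enumerate}
If an algebra $B$ is generated by a finite-dimensional subspace $V\ni1$, then $\operatorname{GKdim}B=\limsup_n\log\dim V^n/\log n$, independently of $V$. For a finitely generated commutative algebra this is the Krull dimension.

From Lie theory we use the Poincar\'e--Birkhoff--Witt (PBW) theorem and Engel's theorem: a Lie algebra of nilpotent endomorphisms of a finite-dimensional space is strictly triangular in some basis. A nilpotent Lie algebra $\mathfrak u$ has a full flag of \emph{ideals}: if $\mathfrak n_j\ne\mathfrak u$ is chosen, take for $\mathfrak n_{j+1}$ the preimage of a line in the center of $\mathfrak u/\mathfrak n_j$. The Baker--Campbell--Hausdorff (BCH) series $v*w=v+w+\frac12[v,w]+\cdots$ is a series of iterated brackets with rational coefficients. On a nilpotent Lie algebra $\mathfrak u$ it is a finite sum and defines a group law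 with identity $0$ and inverse $-v$. Moreover:
\begin{enumerate}
\item[(B1)] homomorphisms of nilpotent Lie algebras are homomorphisms for $*$;
\item[(B2)] if $\phi$ is a representation of $\mathfrak u$ by strictly triangular matrices, then $e^{\phi(v*w)}=e^{\phi(v)}e^{\phi(w)}$;
\item[(B3)] $v*w*(-v)=e^{\operatorname{ad}v}w$.
\end{enumerate}
Finally, if a Lie algebra $\mathfrak g$ acts on an algebra $K$ by derivations $\xi_y$, the \emph{smash product} $K\#U(\mathfrak g)$ is the algebra generated by $K$ and $\mathfrak g$ with the relations of $K$, the linear relations of $\mathfrak g$, and $yf-fy=\xi_yf$, $yy'-y'y=[y,y']$; multiplication $K\otimes U(\mathfrak g)\to K\#U(\mathfrak g)$ is bijective.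

\section{The Hopf algebra of a nil-triple}\label{sec:construction}

Fix a nil-triple $(\mathfrak x;\mathfrak u,\mathfrak g)$, with projections $\operatorname{pr}_{\mathfrak u}$ and $\operatorname{pr}_{\mathfrak g}$.

\subsection*{The group $U$ and its coordinate ring}
By Engel's theorem $\operatorname{ad}_{\mathfrak x}(\mathfrak u)$ is strictly triangular, and $\mathfrak u$ is nilpotent. Let $U$ be the group $(\mathfrak u,*)$, and write $\exp v$ for the point $v\in\mathfrak u$ regarded as an element of $U$, and $e=\exp0$. Let $K=\mathcal O(U)=\operatorname{Sym}(\mathfrak u^*)$. Since $\Bbbk$ is infinite, $K$ is the algebra of polynomial functions on $U$, $K\otimes K$ is that of $U\times U$, and $V\otimes K$ is the space of polynomial maps $U\to V$ for a finite-dimensional space $V$; identities can be checked pointwise. The algebra $K$ is a Hopf algebra with $\Delta f(g,h)=f(gh)$, $\varepsilon(f)=f(e)$ and $Sf(g)=f(g^{-1})$.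

\begin{lemma}\label{lem:K}
$K$ is an IHOE of $\Bbbk$; in particular it is connected.
\end{lemma}

\begin{proof}
Let $0=\mathfrak n_0\subset\dots\subset\mathfrak n_r=\mathfrak u$ be a full flag of ideals. By (B1) the projection $\mathfrak u\to\mathfrak u/\mathfrak n_j$ is a group homomorphism, so $\operatorname{Sym}((\mathfrak u/\mathfrak n_j)^*)$ is a Hopf subalgebra of $K$. As $j$ decreases from $r$ to $0$, these subalgebras increase from $\Bbbk$ to $K$, and each is a polynomial ring in one variable over the previous one. Connectedness follows from (I1).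
\end{proof}

By (B2), $\operatorname{Ad}(\exp v)=e^{\operatorname{ad}v}$ is a representation of $U$ on $\mathfrak x$. It acts by Lie algebra automorphisms, it preserves $\mathfrak u$, and it is polynomial in $v$ because $\operatorname{ad}v$ is nilpotent on all of $\mathfrak x$. For $w\in\mathfrak u$ define
\[
(R_wf)(g)=\frac{d}{dt}\Big|_{t=0}f(\exp(tw)g).
\]
This is a derivation of $K$. It is linear in $w$, being the differential at $0$ of the polynomial $\varphi(u)=f(\exp(u)g)$. We have
\begin{equation}\label{eq:R}
[R_w,R_{w'}]=-R_{[w,w']}.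
\end{equation}
Indeed, $(R_wR_{w'}f)(g)$ is the coefficient of $st$ in $f(\exp(sw')\exp(tw)g)=\varphi(sw'+tw+\frac12st[w',w]+\cdots)$, where the omitted terms are divisible by $s^2t$ or $st^2$. This coefficient is $D^2\varphi_0(w',w)+\frac12D\varphi_0([w',w])$. The first term is symmetric in $w,w'$, so $([R_w,R_{w'}]f)(g)=D\varphi_0([w',w])$.

For a polynomial map $\beta=\sum w_i\otimes b_i\in\mathfrak u\otimes K$ let $R_\beta=\sum b_iR_{w_i}$, so that $(R_\beta f)(g)=(R_{\beta(g)}f)(g)$. Derivations of $K$ act on vector-valued polynomial maps componentwise. Expanding $[\sum b_iR_{w_i},\sum c_jR_{w'_j}]$ and using \eqref{eq:R} gives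
\begin{equation}\label{eq:comm}
[R_\beta,R_\gamma]=R_{\theta},\qquad\theta=R_\beta\gamma-R_\gamma\beta-[\beta,\gamma],
\end{equation}
with the bracket $[\beta,\gamma]$ taken pointwise.

\subsection*{The action of $\mathfrak g$ on $K$}
For $y\in\mathfrak g$ and $g\in U$ decompose
\[
\operatorname{Ad}(g)y=A_gy+B_gy,\qquad A_gy\in\mathfrak g,\quad B_gy\in\mathfrak u .
\]
As $g$ varies we obtain $Ay=\sum y_i\otimes k_i\in\mathfrak g\otimes K$ and $By\in\mathfrak u\otimes K$, with $A_e=\mathrm{id}$ and $B_e=0$. Put $\xi_y=R_{By}$. The following picture, which is not used in the proofs, explains this definition. If $G\supset P$ are groups with Lie algebras $\mathfrak x\supset\mathfrak g$, then $U$ is a chart of $P\backslash G$, and $Pg\exp(ty)=P\exp(t\operatorname{Ad}(g)y)g$ agrees to first order with $P\exp(tB_gy)g$, since the factor $\exp(tA_gy)$ is absorbed by $P$. So $\xi_y$ is the vector field by which $y$ acts on the chart. In the model of Section~\ref{sec:model}, $\xi_Y=-2a\,\partial_a$ and $\xi_z=-a^2\partial_a$.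

Differentiating $\operatorname{Ad}(\exp(tw)g)y'=e^{t\operatorname{ad}w}\operatorname{Ad}(g)y'$ at $t=0$ with $w=B_gy$ gives $\xi_y(Ay'+By')=[By,Ay'+By']$. Since $[By,By']$ has values in $\mathfrak u$, the two components are
\begin{equation}\label{eq:xi}
\xi_y(Ay')=\operatorname{pr}_{\mathfrak g}[By,Ay'],\qquad \xi_y(By')=\operatorname{pr}_{\mathfrak u}[By,Ay']+[By,By'].
\end{equation}
The next lemma contains one identity for each thing to be checked later: that $\xi$ is an action, that the coproduct respects the two kinds of relations, and that it is coassociative.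

\begin{lemma}\label{lem:identities}
For $y,y'\in\mathfrak g$, $f\in K$ and $g,h\in U$:
\begin{enumerate}
\item[(i)] $[\xi_y,\xi_{y'}]=\xi_{[y,y']}$;
\item[(ii)] $A[y,y']=[Ay,Ay']+\xi_y(Ay')-\xi_{y'}(Ay)$;
\item[(iii)] $A_{gh}=A_gA_h$ and $B_{gh}y=B_g(A_hy)+\operatorname{Ad}(g)B_hy$;
\item[(iv)] $\Delta(\xi_yf)=f_{(1)}\otimes\xi_yf_{(2)}+\sum_i\xi_{y_i}f_{(1)}\otimes k_if_{(2)}$.
\end{enumerate}
\end{lemma}

\begin{proof}
Since $\operatorname{Ad}(g)$ is an automorphism, $[Ay+By,Ay'+By']=A[y,y']+B[y,y']$. As $[Ay,Ay']$ has values in $\mathfrak g$ and $[By,By']$ in $\mathfrak u$, with $M=[By,Ay']+[Ay,By']$ we get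
\[
A[y,y']=[Ay,Ay']+\operatorname{pr}_{\mathfrak g}M,\qquad B[y,y']=[By,By']+\operatorname{pr}_{\mathfrak u}M .
\]
By \eqref{eq:xi}, $\xi_y(Ay')-\xi_{y'}(Ay)=\operatorname{pr}_{\mathfrak g}M$, which is (ii), and $\xi_y(By')-\xi_{y'}(By)=\operatorname{pr}_{\mathfrak u}M+2[By,By']$. By \eqref{eq:comm}, $[\xi_y,\xi_{y'}]=R_\theta$ with $\theta=\operatorname{pr}_{\mathfrak u}M+2[By,By']-[By,By']=B[y,y']$, which is (i).

For (iii), $\operatorname{Ad}(gh)y=\operatorname{Ad}(g)A_hy+\operatorname{Ad}(g)B_hy=A_gA_hy+B_gA_hy+\operatorname{Ad}(g)B_hy$, and the last two terms lie in $\mathfrak u$.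

For (iv), the value of the left side at $(g,h)$ is $(R_{B_{gh}y}f)(gh)$. By (iii) and linearity of $R_w$ in $w$ it is the sum of
\[
\frac{d}{dt}\Big|_0f\big(\exp(t\operatorname{Ad}(g)B_hy)gh\big)\quad\text{and}\quad\sum_ik_i(h)\frac{d}{dt}\Big|_0f\big(\exp(tB_gy_i)gh\big),
\]
where we used $A_hy=\sum k_i(h)y_i$. By (B3), $\exp(\operatorname{Ad}(g)w)g=g\exp(w)$, so the first term is $\frac d{dt}|_0f(g\exp(tB_hy)h)=f_{(1)}(g)(\xi_yf_{(2)})(h)$. The second is $\sum_i(\xi_{y_i}f_{(1)})(g)\,k_i(h)f_{(2)}(h)$.
\end{proof}

\subsection*{The extension}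
By (i), $\mathfrak g$ acts on $K$ by derivations, and we define
\[
H=H(\mathfrak x;\mathfrak u,\mathfrak g)=K\#U(\mathfrak g).
\]
Elements of $H$ are sums of products $fu$ with $f\in K$, $u\in U(\mathfrak g)$. The subalgebra $U(\mathfrak g)$ of $H$ will in general not be a subcoalgebra; we write $\Delta_J$ for the usual coproduct of $J=U(\mathfrak g)$.

\begin{proposition}\label{prop:hopf}
$H$ is a connected Hopf algebra with the given coproduct and counit on $K$ and
\[
\Delta y=1\otimes y+Ay=1\otimes y+\sum_iy_i\otimes k_i,\qquad\varepsilon(y)=0\qquad(y\in\mathfrak g).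
\]
With $\pi(fu)=\varepsilon(f)u$, the sequence $\Bbbk\to K\to H\xrightarrow{\pi}U(\mathfrak g)\to\Bbbk$ is exact, and $\rho=(\mathrm{id}\otimes\pi)\Delta$ is given by
\begin{equation}\label{eq:rho}
\rho(fu)=(f\otimes1)\,\Delta_J(u).
\end{equation}
\end{proposition}

\begin{proof}
\emph{Bialgebra structure.} Because $K$ is commutative, $[y_i\otimes k_i,f_{(1)}\otimes f_{(2)}]=[y_i,f_{(1)}]\otimes k_if_{(2)}$, so Lemma~\ref{lem:identities}(iv) says $[\Delta y,\Delta f]=\Delta(\xi_yf)$. For the same reason the commutator of $Ay$ and $Ay'$ in $H\otimes H$ is their pointwise bracket, and $[1\otimes y,Ay']=\xi_y(Ay')$. Hence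
\[
[\Delta y,\Delta y']=1\otimes[y,y']+\xi_y(Ay')-\xi_{y'}(Ay)+[Ay,Ay']=\Delta[y,y']
\]
by (ii). So $\Delta$ extends to an algebra map. So does $\varepsilon$, because
\begin{equation}\label{eq:eps}
\varepsilon(\xi_yf)=(R_{B_ey}f)(e)=0 .
\end{equation}
The coalgebra axioms need only be checked on generators, and they hold on $K$. We have
\begin{align*}
(\Delta\otimes\mathrm{id})\Delta y&=1\otimes1\otimes y+1\otimes Ay+\sum Ay_i\otimes k_i,\\
(\mathrm{id}\otimes\Delta)\Delta y&=1\otimes1\otimes y+1\otimes Ay+\sum y_i\otimes\Delta k_i .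
\end{align*}
At $(g,h)$ the last terms take the values $A_gA_hy$ and $A_{gh}y$, which agree by (iii). Also $(\varepsilon\otimes\mathrm{id})\Delta y=y$ and $(\mathrm{id}\otimes\varepsilon)\Delta y=A_ey=y$.

\emph{Connectedness and antipode.} We build a filtration as in (H2) with $F_0=\Bbbk$; here the nilpotency of $\operatorname{ad}\mathfrak u$ on $\mathfrak x/\mathfrak u$ is used. Identify $\mathfrak x/\mathfrak u$ with $\mathfrak g$. By Engel's theorem there are subspaces $0=\mathfrak g_{(0)}\subset\dots\subset\mathfrak g_{(s)}=\mathfrak g$ with $\operatorname{pr}_{\mathfrak g}[\mathfrak u,\mathfrak g_{(j)}]\subset\mathfrak g_{(j-1)}$. The map $A_{\exp v}$ is the action of $e^{\operatorname{ad}v}$ on $\mathfrak x/\mathfrak u$, so $Ay-y\otimes1\in\mathfrak g_{(j-1)}\otimes K$ for $y\in\mathfrak g_{(j)}$. Let $(K_n)$ be the coradical filtration of $K$, so $K_0=\Bbbk$ by Lemma~\ref{lem:K}. The finitely many matrix coefficients of $A$ lie in some $K_N$ with $N\ge1$. Give the elements of $K_n$ degree $n$ and those of $\mathfrak g_{(j)}$ degree $Nj$, and let $F_n$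 be the span of all products of such elements of total degree at most $n$. Then $F_0=\Bbbk$, the $F_n$ exhaust $H$, and $F_iF_j\subset F_{i+j}$. For $f\in K_n$ we have $\Delta f\in\sum F_i\otimes F_{n-i}$ by (H1). For $y\in\mathfrak g_{(j)}$ we have $\Delta y\in1\otimes y+y\otimes1+F_{N(j-1)}\otimes F_N$. Multiplying, $\Delta F_n\subset\sum F_i\otimes F_{n-i}$. So $H$ is connected by (H2) and a Hopf algebra by (H3).

\emph{Exactness.} By \eqref{eq:eps} the assignment $f\mapsto\varepsilon(f)$, $y\mapsto y$ respects the relations, and it defines $\pi$. It is a coalgebra map since $(\pi\otimes\pi)\Delta y=1\otimes y+A_ey\otimes1$ and $(\pi\otimes\pi)\Delta f=\varepsilon(f)$. Under $H=K\otimes U(\mathfrak g)$ we have $\pi=\varepsilon\otimes\mathrm{id}$, so $\pi$ is surjective with kernel $K^+U(\mathfrak g)$, and $HK^+\subset\ker\pi$. Conversely, for $f\in K^+$ we have $fy_1\cdots y_n=y_1fy_2\cdots y_n-(\xi_{y_1}f)y_2\cdots y_n$ with $\xi_{y_1}f\in K^+$ by \eqref{eq:eps}, and induction on $n$ gives $K^+U(\mathfrak g)\subset HK^+$.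

The algebra map $\rho$ sends $f$ to $f\otimes1$ and $y$ to $y\otimes1+1\otimes y$, which proves \eqref{eq:rho}. In particular $K\subset H^{\mathrm{co}\,\pi}$. Let
\[
p:H\to K,\qquad p(fu)=f\varepsilon(u).
\]
By \eqref{eq:rho}, $(p\otimes\mathrm{id})\rho(fu)=f\otimes u$, so $(p\otimes\mathrm{id})\rho$ is the identification $H=K\otimes U(\mathfrak g)$. If $\rho(h)=h\otimes1$, then $h$ corresponds to $p(h)\otimes1$, so $h\in K$.
\end{proof}

For $\mathfrak u=0$ we have $K=\Bbbk$, $A=\mathrm{id}$ and $H(\mathfrak g;0,\mathfrak g)=U(\mathfrak g)$, so every statement about the family applies to enveloping algebras.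

\begin{lemma}\label{lem:GK}
We have $\operatorname{GKdim}H\ge\dim\mathfrak x$. Equality holds if bases of $\mathfrak u^*$ and $\mathfrak g$ can be given positive integer degrees such that the commutator of any two of these generators is a linear combination of words of degree less than the sum of their degrees.
\end{lemma}

\begin{proof}
Let $d=\dim\mathfrak x$, order the $d$ generators with those of $\mathfrak u^*$ first, and let $V$ be the span of $1$ and the generators. By PBW the ordered monomials form a basis of $H$, and $V^n$ contains $\binom{n+d}{d}$ of them; so $\operatorname{GKdim}H\ge d$. Under the additional hypothesis, every word is a combination of ordered monomials of at most the same degree, by induction on the degree and then on the number of inversions. If all degrees are at most $c$, then $\dim V^n\le\binom{cn+d}{d}$, so $\operatorname{GKdim}H\le d$.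
\end{proof}

\section{From Hopf subalgebras of $H$ to subalgebras of $\mathfrak x$}\label{sec:chains}

Keep the notation of Section~\ref{sec:construction}. To show that $H$ is not an IHOE we must exclude every chain, including chains that do not pass through $K$. So we need the argument of Section~\ref{sec:model} for an arbitrary Hopf subalgebra $R$. The difficulty is that $y\in\pi(R)$ does not imply $y\in R$; we only have some $r\in R$ with $\pi(r)=y$, and the difference $r-y$ must be controlled.

\begin{lemma}\label{lem:image}
Let $R\subset H$ be a Hopf subalgebra. Then $\pi(R)=U(\mathfrak a)$ for a subalgebra $\mathfrak a\subset\mathfrak g$, and $\mathfrak u+\mathfrak a$ is a subalgebra of $\mathfrak x$.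
\end{lemma}

\begin{proof}
The image $\pi(R)$ is a Hopf subalgebra of $U(\mathfrak g)$, so $\pi(R)=U(\mathfrak a)$ by (H4). The map $(p\otimes\pi)\Delta=(p\otimes\mathrm{id})\rho$ is the identification $H=K\otimes U(\mathfrak g)$, and it sends $R$ into $K\otimes U(\mathfrak a)$ because $\Delta R\subset R\otimes R$. Hence $R\subset KU(\mathfrak a)$.

Let $y\in\mathfrak a$ and choose $r\in R$ with $\pi(r)=y$. Writing $K=\Bbbk\oplus K^+$, we obtain $r=y+\sum_lf_lu_l$ with $f_l\in K^+$ and $u_l\in U(\mathfrak a)$. To extract the term $Ay$ from the coproduct, use the two projections in the other order: let $\Theta=(\pi\otimes p)\Delta:H\to U(\mathfrak g)\otimes K$. Then $\Theta(R)\subset U(\mathfrak a)\otimes K$. The algebra map $(\pi\otimes\mathrm{id})\Delta$ sends $f$ to $1\otimes f$ and $y$ to $1\otimes y+Ay$. Since $p$ is left $K$-linear, $p(y)=0$, $p|_K=\mathrm{id}$ and $\varepsilon p=\varepsilon$, we get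
\[
\Theta(fu)=(1\otimes f)\Theta(u),\qquad\Theta(y)=Ay,\qquad(\mathrm{id}\otimes\varepsilon)\Theta(u)=\pi(u)=u .
\]
For $v\in\mathfrak u$ let $\partial_vf=\frac d{dt}|_0f(\exp tv)$, so that $\partial_v(ff')=\partial_v(f)\varepsilon(f')+\varepsilon(f)\partial_v(f')$. Then $(\mathrm{id}\otimes\partial_v)Ay=\frac d{dt}|_0\operatorname{pr}_{\mathfrak g}e^{t\operatorname{ad}v}y=\operatorname{pr}_{\mathfrak g}[v,y]$, and $(\mathrm{id}\otimes\partial_v)\big((1\otimes f_l)\Theta(u_l)\big)=\partial_v(f_l)u_l$ because $\varepsilon(f_l)=0$. Applying $\mathrm{id}\otimes\partial_v$ to $\Theta(r)=Ay+\sum_l(1\otimes f_l)\Theta(u_l)$ gives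
\[
\operatorname{pr}_{\mathfrak g}[v,y]+\sum_l\partial_v(f_l)u_l\in U(\mathfrak a).
\]
As $u_l\in U(\mathfrak a)$, it follows that $\operatorname{pr}_{\mathfrak g}[v,y]\in U(\mathfrak a)\cap\mathfrak g=\mathfrak a$. Thus $[\mathfrak u,\mathfrak a]\subset\mathfrak u+\mathfrak a$, and $\mathfrak u$ and $\mathfrak a$ are subalgebras.
\end{proof}

Next we bound how much $\mathfrak a$ grows in one step of a chain. The image under $\pi$ of an Ore extension need not be an Ore extension: freeness can be lost. What survives is the commutation rule and the spanning property, and these bound the growth of $B$ over $A$ linearly.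

\begin{lemma}\label{lem:jump}
Let $\mathfrak a\subset\mathfrak b$ be Lie algebras, $A=U(\mathfrak a)$, $B=U(\mathfrak b)$, and let $t\in B$ satisfy $tA\subset At+A$ and $B=\sum_{j\ge0}At^j$. Then $\dim\mathfrak b/\mathfrak a\le1$.
\end{lemma}

\begin{proof}
Put $B_{\le m}=\sum_{j\le m}At^j$. By induction $t^jA\subset B_{\le j}$, so $B_{\le m}B_{\le n}\subset B_{\le m+n}$. Since $A=\Bbbk+\mathfrak aA$, the image of $B_{\le m}$ in $B/\mathfrak aB$ is spanned by $1,t,\dots,t^m$. Let $y_1,\dots,y_c$ be a basis of a complement of $\mathfrak a$ in $\mathfrak b$, and choose $n\ge1$ with all $y_i\in B_{\le n}$. By PBW, $B=\bigoplus_\alpha Ay^\alpha$ over the ordered monomials $y^\alpha$, so $\mathfrak aB=\bigoplus_\alpha\mathfrak aAy^\alpha$ and the $y^\alpha$ are linearly independent in $B/\mathfrak aB$. Those with $|\alpha|\le N$ lie in $B_{\le nN}$. Hence $\binom{N+c}{c}\le nN+1$ for all $N$. The left side is a polynomial of degree $c$ in $N$ with positive leading coefficient, so $c\le1$.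
\end{proof}

In the other direction, a step of codimension one in $\mathfrak x$ gives a Hopf Ore extension.

\begin{lemma}\label{lem:up}
If $\mathfrak a\subset\mathfrak g$ is a subalgebra such that $\mathfrak u+\mathfrak a$ is a subalgebra of $\mathfrak x$, then $D=KU(\mathfrak a)$ is a Hopf subalgebra of $H$. If $\mathfrak a\subset\mathfrak a'$ are two such subalgebras and $\dim\mathfrak a'/\mathfrak a=1$, then $D'=KU(\mathfrak a')$ is an Ore extension of $D$.
\end{lemma}

\begin{proof}
The relations $yf=fy+\xi_yf$ show that $D$ is a subalgebra. For $v\in\mathfrak u$ the map $e^{\operatorname{ad}v}$ preserves $\mathfrak u+\mathfrak a$, so $A_g\mathfrak a\subset\operatorname{pr}_{\mathfrak g}(\mathfrak u+\mathfrak a)=\mathfrak a$ and $\Delta\mathfrak a\subset1\otimes\mathfrak a+\mathfrak a\otimes K$. So $D$ is a sub-bialgebra, and a Hopf subalgebra by (H3).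

Let $y\in\mathfrak a'\setminus\mathfrak a$. By PBW, $D'=\bigoplus_jDy^j$. For $r\in\mathfrak a$ write $[y,r]=\lambda(r)y+d(r)$ with $\lambda(r)\in\Bbbk$ and $d(r)\in\mathfrak a$, so that $yr=(r+\lambda(r))y+d(r)$. The set of $q\in D$ with $yq\in Dy+D$ is a subspace that contains $K$ and $\mathfrak a$. It is closed under products: if $yq=q_1y+q_0$ and $yq'=q_1'y+q_0'$, then $yqq'=q_1q_1'y+(q_1q_0'+q_0q')$. So it is all of $D$, and by freeness there are unique linear maps $\sigma,\delta:D\to D$ with $yq=\sigma(q)y+\delta(q)$. The formula for $yqq'$ says that $\sigma$ is an algebra endomorphism and $\delta$ is a $\sigma$-derivation. Since $\sigma|_K=\mathrm{id}$ and $\sigma(r)=r+\lambda(r)$, we have $\sigma=\mathrm{id}\otimes\sigma|_{U(\mathfrak a)}$ on $D=K\otimes U(\mathfrak a)$, and $\sigma|_{U(\mathfrak a)}$ preserves the PBW filtration and induces the identity on the associated graded algebra. Hence $\sigma$ is bijective.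
\end{proof}

\begin{proposition}\label{prop:ab}
$H(\mathfrak x;\mathfrak u,\mathfrak g)$ is an IHOE of $\Bbbk$ if and only if there are subalgebras $\mathfrak u=\mathfrak x_0\subset\dots\subset\mathfrak x_m=\mathfrak x$ with $\dim\mathfrak x_i/\mathfrak x_{i-1}=1$. In particular, $U(\mathfrak g)$ is an IHOE of $\Bbbk$ if and only if $\mathfrak g$ has a full flag of subalgebras.
\end{proposition}

\begin{proof}
Let $\Bbbk=H_0\subset\dots\subset H_n=H$ be Hopf subalgebras with $H_i=H_{i-1}[x_i;\sigma_i,\delta_i]$. By Lemma~\ref{lem:image}, $\pi(H_i)=U(\mathfrak g_i)$ with $\mathfrak u+\mathfrak g_i$ a subalgebra, and $0=\mathfrak g_0\subset\dots\subset\mathfrak g_n=\mathfrak g$. Applying $\pi$ to $x_iH_{i-1}\subset H_{i-1}x_i+H_{i-1}$ and to $H_i=\sum_jH_{i-1}x_i^j$ gives the hypotheses of Lemma~\ref{lem:jump} with $t=\pi(x_i)$. So $\dim\mathfrak g_i/\mathfrak g_{i-1}\le1$, and the $\mathfrak u+\mathfrak g_i$, with repetitions deleted, form the required chain.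

Conversely, given the chain, put $\mathfrak g_i=\mathfrak x_i\cap\mathfrak g$. This is a subalgebra, and $\mathfrak x_i=\mathfrak u\oplus\mathfrak g_i$ because $\mathfrak u\subset\mathfrak x_i$. By Lemma~\ref{lem:up}, $K=KU(\mathfrak g_0)\subset\dots\subset KU(\mathfrak g_m)=H$ is a chain of Hopf subalgebras, each an Ore extension of the previous one. Place it on top of the chain of Lemma~\ref{lem:K}. The last statement is the case of the nil-triple $(\mathfrak g;0,\mathfrak g)$.
\end{proof}

\section{Subalgebras of codimension one and the counterexample}\label{sec:example}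

It remains to find $\mathfrak x$ with no subalgebra of codimension one. We recall three facts valid for a semisimple Lie algebra $\mathfrak s$ over any field of characteristic zero. The Killing form $\kappa$ is nondegenerate, symmetric and invariant, $\kappa([x,y],w)=\kappa(x,[y,w])$. Finite-dimensional $\mathfrak s$-modules are completely reducible (Weyl). Every nonzero $z\in\mathfrak s$ with $\operatorname{ad}z$ nilpotent lies in an $\mathfrak{sl}_2$-triple $(z,h,f)$, meaning $[h,z]=2z$, $[h,f]=-2f$, $[z,f]=h$ (Jacobson--Morozov). Simple Lie algebras are nonabelian by convention.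

\begin{lemma}\label{lem:codim}
A simple Lie algebra $\mathfrak s$ with a subalgebra $\mathfrak m$ of codimension one is isomorphic to $\mathfrak{sl}_2(\Bbbk)$.
\end{lemma}

\begin{proof}
The Killing form turns the hyperplane $\mathfrak m$ into a line: $\mathfrak m^\perp=\Bbbk z$ with $z\ne0$, and $\mathfrak m=z^\perp$. For $m,m'\in\mathfrak m$ we have $\kappa([z,m],m')=\kappa(z,[m,m'])=0$, so $[z,\mathfrak m]\subset\Bbbk z$ and $\operatorname{ad}z$ has rank at most $2$. For $w\in\mathfrak s$ we have $\kappa([z,w],z)=-\kappa(w,[z,z])=0$, so $[z,\mathfrak s]\subset\mathfrak m$. Thus $\operatorname{ad}z$ maps $\mathfrak s$ into $\mathfrak m$, $\mathfrak m$ into $\Bbbk z$, and $\Bbbk z$ to $0$, so $(\operatorname{ad}z)^3=0$.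

Let $\mathfrak t\cong\mathfrak{sl}_2(\Bbbk)$ be spanned by an $\mathfrak{sl}_2$-triple $(z,h,f)$, and let $W$ be a $\mathfrak t$-stable complement of $\mathfrak t$ in $\mathfrak s$. On $\mathfrak t$ the map $\operatorname{ad}z$ already has rank $2$, so it vanishes on $W$. The kernel of $\mathfrak t\to\mathfrak{gl}(W)$ is then a nonzero ideal of the simple algebra $\mathfrak t$, so $[\mathfrak t,W]=0$. Hence $[\mathfrak t,\mathfrak s]\subset\mathfrak t$, so $\mathfrak t$ is a nonzero ideal of $\mathfrak s$, and $\mathfrak s=\mathfrak t$.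
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Let $\mathfrak x=\mathfrak{sl}_3(\Bbbk)$ and $\mathfrak u=\langle E_{13},E_{23}\rangle$, and let $\mathfrak g$ be the stabilizer in $\mathfrak x$ of the line spanned by the third basis vector, that is, the maximal parabolic subalgebra of matrices with zero $(1,3)$ and $(2,3)$ entries. It has the basis $Y_{ij}$, $z_j$, with
\begin{equation}\label{eq:g}
[Y_{ij},Y_{kl}]=\delta_{jk}Y_{il}-\delta_{il}Y_{kj},\qquad[Y_{ij},z_k]=-\delta_{ik}z_j-\delta_{ij}z_k,\qquad[z_1,z_2]=0,
\end{equation}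
so $\mathfrak g\cong\mathfrak{gl}_2\ltimes\Bbbk^2$. The product of any two elements of $\mathfrak u$ is zero, so $\mathfrak u$ is an abelian subalgebra. For $v\in\mathfrak u$, $(\operatorname{ad}v)^3X=v^3X-3v^2Xv+3vXv^2-Xv^3=0$. Since $\mathfrak x=\mathfrak u\oplus\mathfrak g$, this is a nil-triple. Let $H=H(\mathfrak x;\mathfrak u,\mathfrak g)$, which is connected and an extension by Proposition~\ref{prop:hopf}.

\emph{The ends are IHOEs.} As $\mathfrak u$ is abelian, $U$ is the additive group of $\mathfrak u$ and $K=\Bbbk[a_1,a_2]$ with primitive coordinate functions; the chain is $\Bbbk\subset\Bbbk[a_1]\subset K$. For $J=U(\mathfrak g)$ we apply Proposition~\ref{prop:ab} to the flag obtained by adjoining successively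
\[
z_1,\quad z_2,\quad Y_{11}+Y_{22},\quad Y_{11}-Y_{22},\quad Y_{12},\quad Y_{21}.
\]
Each span is a subalgebra by \eqref{eq:g}: $\langle z_1,z_2\rangle$ is an abelian ideal of $\mathfrak g$, and modulo it the remaining spans are the scalar, diagonal and upper triangular matrices in $\mathfrak{gl}_2$, and $\mathfrak{gl}_2$ itself.

\emph{The middle is not.} If $H$ were an IHOE, the term $\mathfrak x_{m-1}$ of the chain in Proposition~\ref{prop:ab} would be a subalgebra of codimension one in the simple Lie algebra $\mathfrak{sl}_3(\Bbbk)$. Lemma~\ref{lem:codim} would give $\mathfrak{sl}_3(\Bbbk)\cong\mathfrak{sl}_2(\Bbbk)$, which is impossible since $8\ne3$.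

\emph{The presentation.} Let $v=v_1E_{13}+v_2E_{23}$. From $[E_{k3},E_{ij}]=-\delta_{jk}E_{i3}$, $[E_{k3},E_{33}]=E_{k3}$ and $[E_{k3},E_{3j}]=E_{kj}-\delta_{kj}E_{33}$ we get
\[
[v,Y_{ij}]=-v_jE_{i3}-\delta_{ij}v,\qquad[v,z_j]=\sum_kv_kY_{kj},
\]
and $[v,[v,z_j]]=\sum_kv_k(-v_jE_{k3}-\delta_{kj}v)=-2v_jv$. Therefore
\[
e^{\operatorname{ad}v}Y_{ij}=Y_{ij}-v_jE_{i3}-\delta_{ij}v,\qquad e^{\operatorname{ad}v}z_j=z_j+\sum_kv_kY_{kj}-v_jv .
\]
The components in $\mathfrak g$ give $AY_{ij}=Y_{ij}\otimes1$ and $Az_j=z_j\otimes1+\sum_kY_{kj}\otimes a_k$, hence the stated coproduct. On the additive group, $R_wa_k$ is the $k$th coordinate of $w$, so $[y,a_k]=\xi_ya_k$ is the $k$th coordinate of $By$. This is $-\delta_{ik}a_j-\delta_{ij}a_k$ for $y=Y_{ij}$ and $-a_ja_k$ for $y=z_j$.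

\emph{GK-dimension.} Give $a_k$ and $Y_{ij}$ degree $1$ and $z_j$ degree $2$. The commutators $[z,a]$ and $[Y,z]$ have degree $2<3$, the commutators $[Y,a]$ and $[Y,Y]$ have degree $1<2$, and $[a,a]$ and $[z,z]$ vanish. By Lemma~\ref{lem:GK}, $\operatorname{GKdim}H=8$.
\end{proof}

\section{Flags of subalgebras and the classification}\label{sec:family}

Condition (b) of Theorem~\ref{thm:family} asks for a flag that passes through $\mathfrak u$, while (c) asks for any flag. To pass from (c) to (b) it is enough to find a full flag $(\mathfrak y_j)$ whose members are stable under $\operatorname{ad}\mathfrak u$, for then the $\mathfrak u+\mathfrak y_j$ are subalgebras. We obtain one by moving a given flag with $e^{t\operatorname{ad}v}$ and letting $t\to\infty$; the limit cannot be moved further, so it is stable under $\operatorname{ad}v$. In $\mathfrak{sl}_2$, with $v=e$ and the flag $\langle z\rangle\subset\langle z,Y\rangle$, the line becomes $\langle z+tY-t^2e\rangle=\langle t^{-2}z+t^{-1}Y-e\rangle$ with limit $\langle e\rangle$. The plane also contains $Y-2te$,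 hence $(z+tY-t^2e)-\frac t2(Y-2te)=z+\frac t2Y$, and its limit is $\langle e,Y\rangle$. Over an arbitrary field the limit is taken by reduction modulo $1/t$.

\begin{lemma}\label{lem:limit}
Let $\mathfrak x$ be a Lie algebra, $v\in\mathfrak x$ with $\operatorname{ad}v$ nilpotent, and $\mathfrak w\subset\mathfrak x$ a subspace with $[v,\mathfrak w]\subset\mathfrak w$. If $\mathfrak x$ has a full flag of subalgebras whose members are stable under $\operatorname{ad}\mathfrak w$, then it has one whose members are stable under $\operatorname{ad}\mathfrak w$ and $\operatorname{ad}v$.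
\end{lemma}

\begin{proof}
Let $L=\Bbbk(t)$, $s=1/t$, and let $\Lambda\subset L$ be the ring of fractions $P/Q$ with $\deg P\le\deg Q$. It is a discrete valuation ring with maximal ideal $s\Lambda$ and residue field $\Bbbk$. Put $\mathfrak x_L=\mathfrak x\otimes L\supset\mathfrak x_\Lambda=\mathfrak x\otimes\Lambda$. Reduction $\mathfrak x_\Lambda\to\mathfrak x_\Lambda/s\mathfrak x_\Lambda=\mathfrak x$ preserves brackets. For an $L$-subspace $W\subset\mathfrak x_L$ let $\lim W\subset\mathfrak x$ be the image of $M=W\cap\mathfrak x_\Lambda$. The following properties hold.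
\begin{enumerate}
\item[(1)] $\dim_\Bbbk\lim W=\dim_LW$. Indeed, $M$ is a submodule of a free module of finite rank over a principal ideal domain, hence free. It spans $W$, since $s^nw\in M$ for $w\in W$ and large $n$, so its rank is $\dim_LW$. Finally $M\cap s\mathfrak x_\Lambda=sM$, so $\lim W\cong M/sM$.
\item[(2)] $\lim$ preserves inclusions, and takes subalgebras to subalgebras, since $M$ is then closed under the bracket.
\item[(3)] Let $T$ be a $\Bbbk$-linear endomorphism of $\mathfrak x$, extended $L$-linearly. It preserves $\mathfrak x_\Lambda$ and commutes with reduction. So $TW\subset W$ implies $T\lim W\subset\lim W$, and $\lim TW=T\lim W$ if $T$ is invertible.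
\item[(4)] Let $\tau$ be the automorphism $t\mapsto t+1$ of $L$. It preserves degrees and leading coefficients of polynomials, so it preserves $\Lambda$ and induces the identity on $\Lambda/s\Lambda$. Hence $\lim(\mathrm{id}\otimes\tau)W=\lim W$.
\end{enumerate}
Let $(\mathfrak y_j)$ be the given flag, let $\gamma_t=e^{t\operatorname{ad}v}$, an automorphism of the Lie algebra $\mathfrak x_L$, and put $W_j=\gamma_t(\mathfrak y_j\otimes L)$. By (1) and (2), $(\lim W_j)$ is a full flag of subalgebras of $\mathfrak x$. For $w\in\mathfrak w$ we have $\gamma_t^{-1}w\in\mathfrak w\otimes L$, so $[w,W_j]=\gamma_t[\gamma_t^{-1}w,\mathfrak y_j\otimes L]\subset W_j$, and $\lim W_j$ is stable under $\operatorname{ad}w$ by (3). Also $(\mathrm{id}\otimes\tau)W_j=\gamma_{t+1}(\mathfrak y_j\otimes L)=e^{\operatorname{ad}v}W_j$, so $e^{\operatorname{ad}v}\lim W_j=\lim W_j$ by (3) and (4). Since $\operatorname{ad}v=\sum_{k\ge1}(-1)^{k+1}(e^{\operatorname{ad}v}-1)^k/k$ is a finite sum, $\lim W_j$ is stable under $\operatorname{ad}v$.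
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:family}]
$K$ is an IHOE by Lemma~\ref{lem:K}. The equivalences (a)$\Leftrightarrow$(b) and (c)$\Leftrightarrow$(e) are Proposition~\ref{prop:ab}. Let $0=\mathfrak n_0\subset\dots\subset\mathfrak n_r=\mathfrak u$ be a full flag of ideals of $\mathfrak u$.

(b)$\Rightarrow$(c). Place the chain $(\mathfrak x_i)$ on top of $(\mathfrak n_i)$.

(c)$\Rightarrow$(b). Write $\mathfrak n_i=\mathfrak n_{i-1}\oplus\Bbbk v_i$. Applying Lemma~\ref{lem:limit} with $v=v_i$ and $\mathfrak w=\mathfrak n_{i-1}$ for $i=1,\dots,r$ in turn, we obtain a full flag $(\mathfrak y_j)$ of subalgebras with $[\mathfrak u,\mathfrak y_j]\subset\mathfrak y_j$. The $\mathfrak u+\mathfrak y_j$ are subalgebras increasing from $\mathfrak u$ to $\mathfrak x$ with dimension jumps at most one. Delete repetitions.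

(c)$\Rightarrow$(d). The semisimple algebra $\mathfrak x/\operatorname{rad}(\mathfrak x)$ is a direct product of simple algebras. Let $\mathfrak s$ be one of them. The images in $\mathfrak s$ of the members of a full flag of $\mathfrak x$ increase from $0$ to $\mathfrak s$ with dimension jumps at most one, so the last proper one has codimension one. By Lemma~\ref{lem:codim}, $\mathfrak s\cong\mathfrak{sl}_2(\Bbbk)$.

(d)$\Rightarrow$(c). A nonzero solvable Lie algebra $\mathfrak r$ has $[\mathfrak r,\mathfrak r]\ne\mathfrak r$, and every hyperplane containing $[\mathfrak r,\mathfrak r]$ is a solvable ideal; by induction $\mathfrak r$ has a full flag of subalgebras. The algebra $\mathfrak{sl}_2(\Bbbk)$ has the full flag $0\subset\langle e\rangle\subset\langle e,Y\rangle\subset\mathfrak{sl}_2$. If $\mathfrak x/\operatorname{rad}(\mathfrak x)=\mathfrak s_1\times\dots\times\mathfrak s_k$, take a full flag of $\operatorname{rad}(\mathfrak x)$, followed by the preimages of $\mathfrak s_1\times\dots\times\mathfrak s_{i-1}\times\mathfrak m$ with $\mathfrak m$ running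 through the nonzero members of the flag of $\mathfrak s_i$, for $i=1,\dots,k$.

The statement on $J$ is (d)$\Leftrightarrow$(e) for the nil-triple $(\mathfrak g;0,\mathfrak g)$.
\end{proof}

Call a nil-triple a \emph{counterexample} if $K$ and $J$ are IHOEs and $H$ is not.

\begin{corollary}\label{cor:family}
\begin{enumerate}
\item[(i)] A nil-triple $(\mathfrak x;\mathfrak u,\mathfrak g)$ is a counterexample if and only if $\mathfrak g$ satisfies condition \textup{(d)} and $\mathfrak x$ does not.
\item[(ii)] Let $\mathfrak x\not\cong\mathfrak{sl}_2(\Bbbk)$ be a split simple Lie algebra with opposite Borel subalgebras $\mathfrak b^\pm$ and nilradicals $\mathfrak n^\pm$. Then $(\mathfrak x;\mathfrak n^+,\mathfrak b^-)$ is a counterexample, with $J=U(\mathfrak b^-)$ and $\mathfrak b^-$ solvable.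
\item[(iii)] If $\Bbbk$ is algebraically closed, the least GK-dimension of $H$ for a counterexample in this family is $8$.
\end{enumerate}
\end{corollary}

\begin{proof}
Part (i) is immediate from Theorem~\ref{thm:family}. In (ii), $\mathfrak x=\mathfrak n^+\oplus\mathfrak b^-$, and $\operatorname{ad}v$ is nilpotent for $v\in\mathfrak n^+$ because it raises the grading of $\mathfrak x$ by heights of roots. The solvable algebra $\mathfrak b^-$ satisfies (d) with the empty product, and $\mathfrak x$ does not satisfy (d). In (iii), if $\mathfrak x$ fails (d), then $\mathfrak x/\operatorname{rad}(\mathfrak x)$ has a simple factor not isomorphic to $\mathfrak{sl}_2$, and by the classification of simple Lie algebras over an algebraically closed field its dimension is at least $8$. So $\operatorname{GKdim}H\ge\dim\mathfrak x\ge8$ by Lemma~\ref{lem:GK}, and Theorem~\ref{thm:main} attains the bound.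
\end{proof}

Part (iii) concerns this family only; we make no claim of minimality among all Hopf algebras.

\begin{remark}\label{rem:six}
Part (iii) needs its hypothesis. Let $\Bbbk'/\Bbbk$ be a quadratic extension and regard $\mathfrak x=\mathfrak{sl}_2(\Bbbk')$, $\mathfrak u=\Bbbk'e$, $\mathfrak g=\Bbbk'Y+\Bbbk'z$ as Lie algebras over $\Bbbk$. This is a nil-triple with $\mathfrak g$ solvable. The algebra $\mathfrak x$ is simple over $\Bbbk$: if $I\ne0$ is an ideal, then $[\mathfrak x,I]\subset I$ is a nonzero ideal that is a $\Bbbk'$-subspace because $\lambda[x,w]=[\lambda x,w]$, so it equals $\mathfrak x$. As $\dim_\Bbbk\mathfrak x=6$, condition (d) fails, and we have a counterexample. The formulas of Section~\ref{sec:model} over $\Bbbk'$ show that $B(\lambda Y)$ is linear and $B(\lambda z)$ quadratic in the coordinates of $\mathfrak u$. Giving these coordinates and $\Bbbk'Y$ degree $1$ and $\Bbbk'z$ degree $2$, Lemma~\ref{lem:GK} yields $\operatorname{GKdim}H=6$.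
\end{remark}

\section{Extensions with commutative quotient}\label{sec:positive}

The plan for Theorem~\ref{thm:positive} is to ignore the given chain of $J$. We choose an element $x\in H\setminus K$ as low as possible in the coradical filtration, so that $K$ and $x$ automatically generate a Hopf subalgebra $D$, and then replace $K$ by $D$ and $J$ by a quotient of smaller dimension. Commutativity of $J$ enters only in Steps~4 and~5.

\begin{proof}[Proof of Theorem~\ref{thm:positive}]
By (I1) and (I3), $H$ is connected. Let $(C_n)$ be its coradical filtration and let $\rho=(\mathrm{id}\otimes\pi)\Delta$. This is an algebra map, it satisfies $(\rho\otimes\mathrm{id})\rho=(\mathrm{id}\otimes\Delta_J)\rho$ and $(\mathrm{id}\otimes\varepsilon)\rho=\mathrm{id}$, and $K=\{h:\rho(h)=h\otimes1\}$. We use induction on $m=\operatorname{GKdim}J$, which by (I1) is the number of steps of $J$. If $m=0$, then $J=\Bbbk$ and $K=H^{\mathrm{co}\,\pi}=H$. Let $m\ge1$. Then $K\ne H$, since otherwise $J=H/H^+=\Bbbk$.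

\emph{Step 1: $K$ is stable under the adjoint action.} Since $\Delta S(h)=S(h_{(2)})\otimes S(h_{(1)})$, for $h\in H$ and $k\in K$ we have
\[
\rho\big(h_{(1)}kS(h_{(2)})\big)=h_{(1)}kS(h_{(4)})\otimes\pi\big(h_{(2)}S(h_{(3)})\big)=h_{(1)}kS(h_{(2)})\otimes1 .
\]
So $h_{(1)}kS(h_{(2)})\in K$.

\emph{Step 2: one Hopf Ore extension.} Let $d$ be minimal with $C_d\not\subset K$. Then $d\ge1$ because $C_0=\Bbbk$, and we can choose $x\in C_d\setminus K$ with $\varepsilon(x)=0$. Let $P(h)=h-\varepsilon(h)$. The counit axiom gives $(P\otimes P)\Delta x=\Delta x-x\otimes1-1\otimes x=:w$. Since $P(C_0)=0$ and $P(C_i)\subset C_i\cap\ker\varepsilon$, (H1) shows that $w\in\sum_{i=1}^{d-1}P(C_i)\otimes P(C_{d-i})\subset K^+\otimes K^+$. Write $w=w'\otimes w''$ with the summation understood. As $\pi(K^+)=0$,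
\[
\rho(x)=x\otimes1+1\otimes y,\qquad y=\pi(x),
\]
and $y$ is primitive. Also $y\ne0$, since otherwise $x\in K$. The powers of $y$ are linearly independent: the subalgebra $\Bbbk[y]$ generated by $y$ is a cocommutative Hopf subalgebra of the connected Hopf algebra $J$, so by (H4) it is the enveloping algebra of a Lie algebra containing $y$, and PBW applies.

The antipode axiom gives $0=x+S(x)+w'S(w'')$, so $x+S(x)\in K$. Step~1 with $h=x$ gives $xk+kS(x)+w'kS(w'')\in K$. Hence $xk-kx\in K$ for all $k\in K$, and $\delta=[x,-]|_K$ is a derivation of $K$. It follows that $D=\sum_jKx^j$ is a subalgebra. It is a sub-bialgebra because $\Delta x\in D\otimes D$, hence a Hopf subalgebra by (H3). Since $x\otimes1$ and $1\otimes y$ commute,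
\begin{equation}\label{eq:lead}
\rho(kx^l)=(k\otimes1)(x\otimes1+1\otimes y)^l\in k\otimes y^l+\sum_{j<l}H\otimes y^j\qquad(k\in K).
\end{equation}
If $\sum_{j\le l}k_jx^j=0$, applying $\rho$ and taking the coefficient of $y^l$ gives $k_l=0$. So $D$ is free on the powers of $x$, $D=K[x;\delta]$, and $D$ is an IHOE.

\emph{Step 3: $D=\rho^{-1}(H\otimes\Bbbk[y])$.} The inclusion $\subset$ is \eqref{eq:lead}. Let $\rho(c)=\sum_{j\le l}c_j\otimes y^j$. Then
\[
\sum_j\rho(c_j)\otimes y^j=(\rho\otimes\mathrm{id})\rho(c)=(\mathrm{id}\otimes\Delta_J)\rho(c)=\sum_j\sum_{i\le j}\binom ji\,c_j\otimes y^{j-i}\otimes y^i .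
\]
The coefficient of $y^l$ in the last tensor factor gives $\rho(c_l)=c_l\otimes1$, so $c_l\in K$. By \eqref{eq:lead}, $\rho(c-c_lx^l)\in\sum_{j<l}H\otimes y^j$. After $l+1$ such subtractions we reach an element killed by $\rho$, and $\rho$ is injective. So $c\in D$.

\emph{Step 4: a new exact sequence.} Since $J$ is commutative and $y$ is primitive, $Jy$ is a Hopf ideal. Let $q:J\to J'=J/Jy$ and $\pi'=q\pi$. Then $\ker\pi'=\pi^{-1}(Jy)=HK^++Hx$, and this equals $HD^+$ because $D^+=K^++\sum_{j\ge1}Kx^j$. It remains to show $H^{\mathrm{co}\,\pi'}=D$. If $h\in D$, then $\rho(h)=\sum h_j\otimes y^j$ with $h_0=h$ by the counit identity, and $q(y^j)=0$ for $j\ge1$, so $(\mathrm{id}\otimes\pi')\Delta h=(\mathrm{id}\otimes q)\rho(h)=h\otimes1$. Conversely, let $(\mathrm{id}\otimes q)\rho(h)=h\otimes1$. Then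
\[
(\mathrm{id}\otimes\mathrm{id}\otimes q)(\mathrm{id}\otimes\Delta_J)\rho(h)=(\rho\otimes\mathrm{id})(\mathrm{id}\otimes q)\rho(h)=\rho(h)\otimes1,
\]
which says that $\rho(h)\in H\otimes J^{\mathrm{co}\,q}$. By (H5) with $L=\Bbbk[y]$, for which $JL^+=Jy$, we have $J^{\mathrm{co}\,q}=\Bbbk[y]$, and $h\in D$ by Step~3. So $\Bbbk\to D\to H\to J'\to\Bbbk$ is exact.

\emph{Step 5: induction.} The algebra $J'$ is commutative, and it is an IHOE by (I2). In a commutative Ore extension $rx=xr=\sigma(r)x+\delta(r)$ forces $\sigma=\mathrm{id}$ and $\delta=0$ by freeness, so $J$ is a polynomial ring in $m$ variables. The element $y$ is nonzero, and it is not a unit since $\varepsilon(y)=0$. By Krull's principal ideal theorem $J'$ has Krull dimension $m-1$, so $\operatorname{GKdim}J'=m-1$. By induction $H$ is obtained from $D$ by $m-1$ successive Hopf Ore extensions of derivation type, hence from $K$ by $m$ of them. Placing this chain on top of a chain for $K$ shows that $H$ is an IHOE.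
\end{proof}

\begin{remark}\label{rem:comm}
Steps 1--3 always produce one Hopf Ore extension $D=K[x;\delta]$ inside $H$, and it is Step~4 that breaks down for noncommutative $J$. In the model of Section~\ref{sec:model} one may take $x=Y$. The left ideal $JY$ of $J=U(\mathfrak b)$ is not two-sided, since $Yz=zY-2z\notin JY$ by PBW. The two-sided ideal generated by $Y$ contains $z$, so the quotient by it is $\Bbbk$, whose coinvariants in $H$ are all of $H$ rather than $D$.
\end{remark}

\begin{thebibliography}{9}

\bibitem{Montgomery}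
Montgomery, \emph{Hopf Algebras and Their Actions on Rings}.

\bibitem{Takeuchi}
Takeuchi, \emph{A correspondence between Hopf ideals and sub-Hopf algebras}, Manuscripta Math. \textbf{7} (1972).

\bibitem{YZ}
Bofan Yu, Guisong Zhou, \emph{The structure of iterated Hopf Ore extensions}, arXiv:2607.28234 (2026).

\end{thebibliography}
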